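# Griffiths semi-positive quasi-Kähler flag manifolds are Hermitian symmetric

## 1. Complete flags in $\mathbb C^3$

Let $M$ be the set of complete flags $0\subset L\subset V\subset\mathbb C^3$. The group $G=SU(3)$ acts transitively on it, and the stabilizer of the standard flag is the diagonal torus $T$, so $M=SU(3)/T$. The tangent space $\mathfrak m$ at the origin consists of the skew-Hermitian matrices with zero diagonal, and $\mathfrak m^{\mathbb C}$ of all matrices with zero diagonal. Conjugation with respect to $\mathfrak{su}(3)$ is $\overline Z=-Z^*$. Put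
$$P=E_{12},\qquad Q=E_{23},\qquad S=E_{13},\qquad \overline P=-E_{21},\quad \overline Q=-E_{32},\quad \overline S=-E_{31}.$$
The brackets we need are
$$[P,Q]=S,\quad [P,S]=[Q,S]=0,\quad [\overline P,Q]=0,\quad[\overline P,S]=-Q,\quad[\overline Q,S]=P,\quad[\overline S,P]=\overline Q,\quad[\overline S,Q]=-\overline P .$$

The torus acts on the six lines $\mathbb CE_{ij}$ by distinct characters. So an invariant almost-complex structure multiplies each of $P,Q,S$ by $\pm i$ and their conjugates by the opposite sign; this leaves eight choices. For the same reason an invariant metric (extended complex-bilinearly) is given by three positive numbers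
$$x=\lambda(P,\overline P),\qquad y=\lambda(Q,\overline Q),\qquad z=\lambda(S,\overline S),$$
all other pairings being zero. We ask about the curvature of the Chern connection of $(J,\lambda)$. Let us recall how to compute it on any homogeneous space.

Let $G/K$ be homogeneous with $G$ compact, and let $\mathfrak g=\mathfrak k\oplus\mathfrak m$ with $\operatorname{Ad}(K)\mathfrak m\subset\mathfrak m$. By Kobayashi–Nomizu II (Ch. X, Thm 2.1, Prop. 2.3), $G$-invariant connections correspond to $K$-equivariant linear maps $\Lambda:\mathfrak m\to\mathfrak{gl}(\mathfrak m)$. Torsion and curvature at the origin are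
$$T(X,Y)=\Lambda(X)Y-\Lambda(Y)X-[X,Y]_{\mathfrak m},\qquad \Omega(X,Y)=[\Lambda(X),\Lambda(Y)]-\Lambda([X,Y]_{\mathfrak m})-\operatorname{ad}([X,Y]_{\mathfrak k}).\tag{1.1}$$
The case $\Lambda=0$ is the canonical connection, for which every invariant tensor is parallel, and $\Lambda$ is the difference between the given connection and the canonical one.

Let $J,\lambda$ be invariant with $\lambda$ Hermitian for $J$, and let $\mathfrak m^{1,0},\mathfrak m^{0,1}\subset\mathfrak m^{\mathbb C}$ be the eigenspaces of $J$; subscripts $1,0$ and $0,1$ denote projections. The Chern connection is the unique connection with $\nabla\lambda=0$, $\nabla J=0$ and $T(\overline X,Y)=0$ for $X,Y$ of type $(1,0)$. By uniqueness it is $G$-invariant, so it has a $\Lambda$. The conditions $\nabla J=0$, $\nabla\lambda=0$ say that every $\Lambda(X)$ commutes with $J$ (that is, preserves types) and is $\lambda$-skew. For $X,Y,W\in\mathfrak m^{1,0}$ the $(1,0)$- and $(0,1)$-parts of $\Lambda(\overline X)Y-\Lambda(Y)\overline X-[\overline X,Y]_{\mathfrak m}=0$ give the first two of the following formulas, and skewness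 gives the third:
$$\Lambda(\overline X)Y=[\overline X,Y]_{1,0},\qquad \Lambda(X)\overline W=[X,\overline W]_{0,1},\qquad \lambda(\Lambda(X)Y,\overline W)=-\lambda(Y,[X,\overline W]_{0,1}).\tag{1.2}$$
Conversely, (1.2) and its complex conjugates define a map $\Lambda$ that is $K$-equivariant (it is built from brackets, invariant projections and $\lambda$), real, type-preserving, $\lambda$-skew (recall that $\lambda$ pairs $(1,0)$ only with $(0,1)$), and has $T(\overline X,Y)=[\overline X,Y]_{1,0}-[Y,\overline X]_{0,1}-[\overline X,Y]_{\mathfrak m}=0$.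

Write $|Z|^2=\lambda(Z,\overline Z)$ and $\Omega(X,\overline Y,Z,\overline W)=\lambda(\Omega(X,\overline Y)Z,\overline W)$. Since $\overline{\Lambda(\overline X)Y}=\Lambda(X)\overline Y$, skewness gives $\lambda(\Lambda(X)\Lambda(\overline X)Y,\overline Y)=-|\Lambda(\overline X)Y|^2$ and $-\lambda(\Lambda(\overline X)\Lambda(X)Y,\overline Y)=|\Lambda(X)Y|^2$. Hence by (1.1)
$$\Omega(X,\overline X,Y,\overline Y)=|\Lambda(X)Y|^2-|\Lambda(\overline X)Y|^2-\lambda\big(\Lambda([X,\overline X]_{\mathfrak m})Y,\overline Y\big)-\lambda\big([[X,\overline X]_{\mathfrak k},Y],\overline Y\big).\tag{1.3}$$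

Finally, let $\omega=\lambda(J\cdot,\cdot)$. If a connection with torsion $T$ satisfies $\nabla\omega=0$, expanding $d\omega$ gives $d\omega(X,Y,Z)=\omega(T(X,Y),Z)+\omega(T(Y,Z),X)+\omega(T(Z,X),Y)$. For the canonical connection this reads
$$d\omega(X,Y,Z)=-\omega([X,Y]_{\mathfrak m},Z)-\omega([Y,Z]_{\mathfrak m},X)-\omega([Z,X]_{\mathfrak m},Y).\tag{1.4}$$

Back to flags in $\mathbb C^3$. Take first $J_0$ with $\mathfrak m^{1,0}=\langle P,Q,S\rangle$. We compute $\Omega(P,\overline P,Q,\overline Q)$. Here $[P,\overline P]=-(E_{11}-E_{22})\in\mathfrak t^{\mathbb C}$, so the third term of (1.3) is absent, and since $[E_{11}-E_{22},Q]=-Q$ the fourth is $-y$. Next, $\Lambda(\overline P)Q=[\overline P,Q]_{1,0}=0$. For $\Lambda(P)Q$ only $W=S$ matters: $[P,\overline S]=\overline{[\overline P,S]}=-\overline Q$, so $\lambda(\Lambda(P)Q,\overline S)=y$ and $\Lambda(P)Q=\frac yz S$, with $|\Lambda(P)Q|^2=y^2/z$. The same computation with $P$ and $Q$ exchanged gives the second of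
$$\Omega(P,\overline P,Q,\overline Q)=-y+\frac{y^2}z,\qquad \Omega(Q,\overline Q,P,\overline P)=-x+\frac{x^2}z .\tag{1.5}$$
These are both nonnegative exactly when $z\le x$ and $z\le y$. On the other hand, $\omega(S,\overline S)=iz$, $\omega(\overline P,P)=-ix$, $\omega(\overline Q,Q)=-iy$, and $[Q,\overline S]=\overline P$, so (1.4) gives
$$d\omega(P,Q,\overline S)=-(iz-ix-iy)=i(x+y-z).$$
By $T$-invariance $d\omega$ vanishes on all other triples of these basis vectors, except the conjugate one. So $\lambda$ is Kähler for $J_0$ if and only if $z=x+y$, and then the first curvature in (1.5) is $-\frac{xy}{x+y}<0$. The closedness of $\omega$ and the sign of the curvature pull $z$ in opposite directions.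

Now take $J_1$ with $\mathfrak m^{1,0}=\langle P,Q,\overline S\rangle$. Since $[P,Q]=S$ has type $(0,1)$, this one is not integrable. In (1.3) the fourth term is again $-y$ and $\Lambda(\overline P)Q=0$. Moreover $\Lambda(P)Q=0$, because for $\overline W\in\{\overline P,\overline Q,S\}$ the bracket $[P,\overline W]$ has no $\overline Q$-component. So $\Omega(P,\overline P,Q,\overline Q)=-y<0$ for every invariant metric.

The other six structures reduce to these two. If $n$ normalizes $T$, the diffeomorphism $gT\mapsto ngn^{-1}T$ carries invariant structures to invariant structures and permutes the $E_{ij}$, up to scalars, by a permutation of the indices. The six structures whose $(1,0)$-space is "upper triangular" for some ordering of $\{1,2,3\}$ are carried to $J_0$, and the permutation exchanging $1$ and $3$ carries $-J_1$ to $J_1$. So no invariant Kähler metric on $SU(3)/T$ has all its Chern curvatures $\Omega(X,\overline X,Y,\overline Y)\ge0$, and non-integrable structures do no better. By contrast $\mathbb CP^2=SU(3)/S(U(1)\times U(2))$ with the Fubini–Study metric has positive curvature.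 Which quotients of compact groups by centralizers of tori admit a semi-positive invariant structure of Kähler type?

## 2. Invariant structures on flag manifolds and the three theorems

Let $G$ be a compact connected semisimple Lie group, $T\subset G$ a maximal torus with Lie algebra $\mathfrak t$, and $R$ the root system of $\mathfrak g^{\mathbb C}$ with respect to $\mathfrak t^{\mathbb C}$. Bars denote conjugation of $\mathfrak g^{\mathbb C}$ with respect to $\mathfrak g$, and $B$ is the Killing form.

**Definition (flag manifold).** A flag manifold is $M=G/K$, where $K$ is the centralizer in $G$ of a subtorus of $T$; equivalently, $M$ is an adjoint orbit of $G$. Then $T\subset K$. Let $R_K$ be the set of roots of $\mathfrak k^{\mathbb C}$ and $R_M=R\setminus R_K$. With $\mathfrak m_\alpha=\mathfrak g\cap(\mathfrak g_\alpha\oplus\mathfrak g_{-\alpha})$ and positive roots $R^+$, the tangent space at the origin is $\mathfrak m=\bigoplus_{\alpha\in R_M\cap R^+}\mathfrak m_\alpha$, and $\mathfrak m^{\mathbb C}=\bigoplus_{\alpha\in R_M}\mathfrak g_\alpha$.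

**Definition (isotropy summand).** An isotropy summand is a real $K$-irreducible component of $\mathfrak m$. Its complexification is the sum of two mutually conjugate complex irreducible $K$-submodules of $\mathfrak m^{\mathbb C}$, each a sum of root spaces.

For instance, $SU(3)/T$ has three isotropy summands, and $\mathbb CP^n=SU(n+1)/S(U(1)\times U(n))$ has one. A case to keep in mind is the root system $B_2=\{\pm e_1,\pm e_2,\pm e_1\pm e_2\}$ with $R_K=\{\pm(e_1-e_2)\}$: the roots $e_1,e_2$ differ by an element of $R_K$ and belong to one summand, and $e_1+e_2$ belongs to another. So there are two summands.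

**Definition (invariant structures).** A $G$-invariant almost-complex structure $J$ acts on $\mathfrak g_\alpha$, $\alpha\in R_M$, as $i\epsilon_\alpha$ with $\epsilon_\alpha=\pm1$, $\epsilon_{-\alpha}=-\epsilon_\alpha$, and $\epsilon$ constant on the roots of each complex irreducible $K$-submodule. Put $R_M^+=\{\alpha\in R_M:\epsilon_\alpha=1\}$. A $G$-invariant metric is $\lambda=\sum\lambda_\alpha(-B)|_{\mathfrak m_\alpha}$ with $\lambda_\alpha=\lambda_{-\alpha}>0$ constant on the roots of each isotropy summand.

Every such $\lambda$ is Hermitian for every such $J$, and $\mathfrak m^{1,0}=\bigoplus_{\alpha\in R_M^+}\mathfrak g_\alpha$.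

**Definition (quasi-Kähler).** The triple $(M,J,\lambda)$ is quasi-Kähler if the $(1,2)$-component of $d\omega$ vanishes, where $\omega=\lambda(J\cdot,\cdot)$.

If $J$ is integrable, $d\omega$ has only components of types $(2,1)$ and $(1,2)$, which are conjugate, so quasi-Kähler means Kähler. In general it is weaker. For $J_1$ on $SU(3)/T$ the only nonzero components of $d\omega$ are on $(P,Q,\overline S)$ and its conjugate, which have types $(3,0)$ and $(0,3)$. So every invariant metric is quasi-Kähler for $J_1$. None is closed, since now $\omega(S,\overline S)=-iz$ and $d\omega(P,Q,\overline S)=i(x+y+z)$.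

**Definition (Griffiths semi-positivity).** The Chern curvature, with $\Omega(X,Y)=\nabla_X\nabla_Y-\nabla_Y\nabla_X-\nabla_{[X,Y]}$, is Griffiths semi-positive if $\Omega(X,\overline X,Y,\overline Y)\ge0$ for all $(1,0)$-vectors $X,Y$.

With this convention the Fubini–Study metric has $\Omega(X,\overline X,Y,\overline Y)>0$ for nonzero $X,Y$. For $E_\alpha\in\mathfrak g_\alpha$ nonzero, we also consider the weaker condition

$$(\ast)\qquad \Omega(E_\alpha,\overline{E_\alpha},E_\beta,\overline{E_\beta})\ge 0\quad\text{for all }\alpha,\beta\in R_M^+ .$$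

**Definition (the model spaces).** Let $N$ be a compact irreducible Hermitian symmetric space and $G'$ the identity component of its isometry group. Then $N=G'/K'$ is a flag manifold with exactly one isotropy summand. Its $G'$-invariant complex structure is the symmetric one, and its $G'$-invariant metric is unique up to a positive factor. "Isometrically biholomorphic" to a product of such spaces means: there is a diffeomorphism that is an isometry onto the product metric and intertwines $J$ with the product complex structure. In particular this forces $J$ to be integrable.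

The conjecture, from G. Galindo and A. R. Oliveira, "Curvature positivity for Kähler and quasi-Kähler flag manifolds", arXiv:2506.22672 (2025), says: if a flag manifold admits a $G$-invariant almost-complex structure $J$ and a $G$-invariant quasi-Kähler metric $\lambda$ of Griffiths semi-positive curvature, then it is isometrically biholomorphic to a product $(M_1,g_1)\times\cdots\times(M_p,g_p)$ of compact irreducible Hermitian symmetric spaces with their invariant metrics. It is true, and we prove more.

**Theorem 1.** Let $(J,\lambda)$ be $G$-invariant and quasi-Kähler on the flag manifold $M=G/K$. The following are equivalent: (a) the curvature is Griffiths semi-positive; (b) $(\ast)$ holds; (c) $(M,J,\lambda)$ is isometrically biholomorphic to a product of compact irreducible Hermitian symmetric spaces $(M_i,g_i)$ as in the conjecture ($p=0$ if $M$ is a point).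

**Theorem 2.** For a $G$-invariant almost-complex structure $J$ on $M$ the following are equivalent: (i) $J$ is integrable; (ii) some $G$-invariant metric has Griffiths semi-positive Chern curvature; (iii) the normal metric $\lambda=-B$ has Griffiths semi-positive Chern curvature; (iv) some $G$-invariant metric satisfies $(\ast)$. No quasi-Kähler assumption is made here.

**Theorem 3.** In the situation of Theorem 1 (with its equivalent conditions satisfied), $J$ is integrable. For a suitable positive system (constructed in Section 7), on each simple ideal of $\mathfrak g$ the set $\Pi_M$ of simple roots in $R_M$ is empty or a single root $\alpha_j$, and $\lambda_\alpha=c\,n_j(\alpha)$ on that ideal for $\alpha\in R_M^+$, where $n_j$ is the coefficient of $\alpha_j$. The pair (type, $\alpha_j$) is one of: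

* $\alpha_j$ has coefficient $1$ in the highest root: $G_s/K_s$ is symmetric;
* $(B_n,\alpha_n)$, $n\ge2$: $SO(2n+1)/U(n)\cong SO(2n+2)/U(n+1)$;
* $(C_n,\alpha_1)$, $n\ge3$: $Sp(n)/U(1)Sp(n-1)\cong\mathbb CP^{2n-1}$;
* $(G_2,\alpha_1)$, $\alpha_1$ short: $G_2/U(2)\cong Q^5=SO(7)/SO(2)SO(5)$.

Conversely, all of these are Griffiths semi-positive. The curvature is strictly Griffiths positive ($>0$ for nonzero $X,Y$; $M$ not a point) if and only if $(M,J,\lambda)$ is $\mathbb CP^n$ with a Fubini–Study metric.

The quasi-Kähler hypothesis cannot be dropped from Theorem 1. For an integrable $J$ on $SU(3)/T$, the metric $-B$ is Griffiths semi-positive by Theorem 2, but it has $x=y=z$. So it violates $z=x+y$ (up to a permutation), hence is not Kähler, while products of Hermitian symmetric spaces are Kähler.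

## 3. Root vectors and $K$-modules

This section fixes the algebra. Since $-B(Z,\overline Z)>0$ for $Z\ne0$ and $\overline{\mathfrak g_\alpha}=\mathfrak g_{-\alpha}$, we can choose $E_\alpha\in\mathfrak g_\alpha$ with
$$\overline{E_\alpha}=-E_{-\alpha},\qquad B(E_\alpha,E_{-\alpha})=1$$
(scale $E_\alpha$ for one root of each pair $\pm\alpha$, then put $E_{-\alpha}=-\overline{E_\alpha}$). Then $[E_\alpha,E_{-\alpha}]=H_\alpha$ with $B(H_\alpha,H)=\alpha(H)$ for $H\in\mathfrak t^{\mathbb C}$. Put $\langle\alpha,\beta\rangle=\beta(H_\alpha)$; this is positive definite on the real span of $R$. For $\alpha+\beta\in R$ write $[E_\alpha,E_\beta]=N_{\alpha\beta}E_{\alpha+\beta}$; then $N_{\alpha\beta}\neq0$.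

**(F1)** If $\alpha+\beta+\gamma=0$, then $N_{\alpha\beta}=N_{\beta\gamma}=N_{\gamma\alpha}$. Indeed $N_{\alpha\beta}=B([E_\alpha,E_\beta],E_\gamma)$, and $B([\cdot,\cdot],\cdot)$ is invariant under cyclic permutations.

**(F2)** $N_{-\alpha,-\beta}=-\overline{N_{\alpha\beta}}$. Conjugating $[E_\alpha,E_\beta]=N_{\alpha\beta}E_{\alpha+\beta}$ gives $[E_{-\alpha},E_{-\beta}]=-\overline{N_{\alpha\beta}}\,E_{-\alpha-\beta}$.

**(F3)** If $\alpha,\beta\in R$, $\alpha+\beta\in R$ and $\beta-\alpha\notin R$, then $|N_{\alpha\beta}|^2=-\langle\alpha,\beta\rangle$; in particular $\langle\alpha,\beta\rangle<0$. Since $\alpha+\beta\in R$, we have $\beta\ne\pm\alpha$, so $[E_{-\alpha},E_\beta]=0$. By Jacobi $[E_{-\alpha},[E_\alpha,E_\beta]]=[-H_\alpha,E_\beta]=-\langle\alpha,\beta\rangle E_\beta$. The left side is $N_{\alpha\beta}N_{-\alpha,\alpha+\beta}E_\beta$. Applying (F1) to the triple $(-\alpha,\alpha+\beta,-\beta)$ and then (F2), $N_{-\alpha,\alpha+\beta}=N_{-\beta,-\alpha}=-N_{-\alpha,-\beta}=\overline{N_{\alpha\beta}}$.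

**(F4)** If $\alpha\in R_M$, $\kappa\in R_K$ and $\alpha+\kappa\in R$, then $\alpha+\kappa\in R_M$, $\epsilon_{\alpha+\kappa}=\epsilon_\alpha$ and $\lambda_{\alpha+\kappa}=\lambda_\alpha$. If $\alpha+\kappa$ were in $R_K$, then $\mathfrak g_\alpha=[\mathfrak g_{\alpha+\kappa},\mathfrak g_{-\kappa}]\subset\mathfrak k^{\mathbb C}$, a contradiction. And $\mathfrak g_{\alpha+\kappa}=[\mathfrak g_\kappa,\mathfrak g_\alpha]$ lies in the irreducible submodule that contains $\mathfrak g_\alpha$.

**(F5)** If $\alpha,\beta\in R_M^+$ and $\alpha+\beta\in R$, then $\alpha+\beta\in R_M$. Otherwise $\kappa=\alpha+\beta\in R_K$, and $-\beta=\alpha-\kappa$ gives $\epsilon_{-\beta}=\epsilon_\alpha=1$ by (F4), contradicting $\epsilon_{-\beta}=-1$.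

We also need the root form of integrability. For sections $Z,W$ of $T^{1,0}$, $\nabla J=0$ gives $[Z,W]^{0,1}=-T(Z,W)^{0,1}$. At the origin $T(X,Y)_{0,1}=-[X,Y]_{0,1}$ for $X,Y\in\mathfrak m^{1,0}$, because $\Lambda$ preserves types. So by the Newlander–Nirenberg theorem $J$ is integrable if and only if $[E_\alpha,E_\beta]_{0,1}=0$ for all $\alpha,\beta\in R_M^+$. By (F5), when $\alpha+\beta\in R$ this bracket is a nonzero multiple of $E_{\alpha+\beta}$ with $\alpha+\beta\in\pm R_M^+$. Hence
$$J\text{ is integrable}\iff\big(\alpha,\beta\in R_M^+,\ \alpha+\beta\in R\ \Rightarrow\ \alpha+\beta\in R_M^+\big).\tag{3.1}$$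

## 4. Chern curvature on pairs of root vectors

The computation that gave (1.5) works for any pair of roots.

**Lemma 1.** For $\alpha,\beta\in R_M^+$,
$$\Omega(E_\alpha,\overline{E_\alpha},E_\beta,\overline{E_\beta})=\lambda_\beta\langle\alpha,\beta\rangle+\delta_{\alpha+\beta}\,|N_{\alpha\beta}|^2\frac{\lambda_\beta^2}{\lambda_{\alpha+\beta}}-\delta_{\beta-\alpha}\,|N_{-\alpha,\beta}|^2\lambda_{\beta-\alpha},$$
where $\delta_\gamma=1$ if $\gamma\in R_M^+$, and otherwise $\delta_\gamma=0$ and the term is omitted.

*Proof.* Note $|E_\beta|^2=\lambda_\beta\cdot(-B)(E_\beta,-E_{-\beta})=\lambda_\beta$. Put $X=E_\alpha$, $Y=E_\beta$ in (1.3). Since $[X,\overline X]=-[E_\alpha,E_{-\alpha}]=-H_\alpha\in\mathfrak t^{\mathbb C}\subset\mathfrak k^{\mathbb C}$, the third term vanishes and the fourth is $\lambda([H_\alpha,E_\beta],\overline{E_\beta})=\langle\alpha,\beta\rangle\lambda_\beta$.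

By (1.2), $\Lambda(\overline{E_\alpha})E_\beta=-[E_{-\alpha},E_\beta]_{1,0}$. This is $-N_{-\alpha,\beta}E_{\beta-\alpha}$ if $\beta-\alpha\in R_M^+$, and $0$ otherwise; its square norm is the last term of the lemma.

For $\gamma\in R_M^+$, (1.2) gives $\lambda(\Lambda(E_\alpha)E_\beta,\overline{E_\gamma})=-\lambda(E_\beta,[E_\alpha,\overline{E_\gamma}]_{0,1})=\lambda(E_\beta,[E_\alpha,E_{-\gamma}]_{0,1})$. This is nonzero only if $\alpha-\gamma=-\beta$. In that case it equals $N_{\alpha,-\gamma}\lambda(E_\beta,E_{-\beta})=-N_{\alpha,-\gamma}\lambda_\beta=N_{\alpha\beta}\lambda_\beta$, by (F1) for the triple $(\alpha,\beta,-\gamma)$. So $\Lambda(E_\alpha)E_\beta=N_{\alpha\beta}\frac{\lambda_\beta}{\lambda_\gamma}E_\gamma$ with $\gamma=\alpha+\beta$ if $\alpha+\beta\in R_M^+$, and $0$ otherwise. Its square norm is the middle term. $\square$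

## 5. Condition $(\ast)$ forces integrability

In Section 1 the non-integrable $J_1$ failed because the positive term was missing. The same happens in general.

**Proposition 1.** If $(J,\lambda)$ is $G$-invariant and satisfies $(\ast)$, then $J$ is integrable. (Quasi-Kähler is not assumed.)

*Proof.* If $J$ is not integrable, (3.1) and (F5) give $\alpha,\beta\in R_M^+$ with $\gamma:=-(\alpha+\beta)\in R_M^+$. The three roots sum to zero, so $\langle\alpha,\beta\rangle+\langle\alpha,\gamma\rangle=-|\alpha|^2<0$, and there is $\delta\in\{\beta,\gamma\}$ with $\langle\alpha,\delta\rangle<0$. Now $\alpha+\delta$ is $-\gamma$ or $-\beta$, which is not in $R_M^+$. So for the pair $(\alpha,\delta)$ the middle term of Lemma 1 is absent, and the last term is $\le0$. Hence $\Omega(E_\alpha,\overline{E_\alpha},E_\delta,\overline{E_\delta})\le\lambda_\delta\langle\alpha,\delta\rangle<0$, a contradiction. $\square$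

## 6. Additivity of the metric and bad pairs

Next we turn the quasi-Kähler condition into a condition on the $\lambda_\alpha$. We have $\omega(E_{-\alpha},E_\alpha)=i\epsilon_{-\alpha}\lambda(E_{-\alpha},E_\alpha)=i\epsilon_\alpha\lambda_\alpha$. Let $\alpha,\beta,\gamma=\alpha+\beta\in R_M^+$ and $N=N_{\alpha\beta}$. By (F1), $[E_\alpha,E_\beta]=NE_\gamma$, $[E_\beta,E_{-\gamma}]=NE_{-\alpha}$ and $[E_{-\gamma},E_\alpha]=NE_{-\beta}$, so (1.4) gives
$$d\omega(E_\alpha,E_\beta,E_{-\gamma})=-N\big(-i\lambda_\gamma+i\lambda_\alpha+i\lambda_\beta\big)=-iN_{\alpha\beta}(\lambda_\alpha+\lambda_\beta-\lambda_\gamma).\tag{6.1}$$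
This is a $(2,1)$-component of the real form $d\omega$, conjugate to a $(1,2)$-component. So if $\lambda$ is quasi-Kähler, then
$$\alpha,\beta,\alpha+\beta\in R_M^+\ \Longrightarrow\ \lambda_{\alpha+\beta}=\lambda_\alpha+\lambda_\beta.\tag{6.2}$$

**Definition (bad pair).** A bad pair is a pair $\alpha,\beta\in R_M^+$ with $\alpha+\beta\in R$ and $\alpha-\beta\notin R$.

For $J_0$ on $SU(3)/T$ the roots of $P$ and $Q$ form a bad pair.

**Lemma 2.** Let $J$ be integrable and $\lambda$ quasi-Kähler. For a bad pair $\alpha,\beta$,
$$\Omega(E_\alpha,\overline{E_\alpha},E_\beta,\overline{E_\beta})=\langle\alpha,\beta\rangle\frac{\lambda_\alpha\lambda_\beta}{\lambda_\alpha+\lambda_\beta}<0 .$$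

*Proof.* By (3.1), $\alpha+\beta\in R_M^+$, so $\lambda_{\alpha+\beta}=\lambda_\alpha+\lambda_\beta$ by (6.2). By (F3), $|N_{\alpha\beta}|^2=-\langle\alpha,\beta\rangle>0$. The last term of Lemma 1 is absent, and the curvature is $\lambda_\beta\langle\alpha,\beta\rangle\big(1-\frac{\lambda_\beta}{\lambda_\alpha+\lambda_\beta}\big)$. $\square$

So $(\ast)$ together with quasi-Kähler excludes bad pairs, and the problem becomes one about root systems.

## 7. The positive system of an integrable $J$, and splitting into simple factors

Let $J$ be integrable.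

**Step 1: a positive system adapted to $J$.** The purpose is to describe $R_M^+$ by simple roots. Choose a positive system $R_K^+$ of $R_K$ and put $R'=R_K^+\cup R_M^+$. Then $R'$ is closed under sums that are roots: for two elements of $R_K^+$ this is clear since $R_K$ is closed, for one element of each kind use (F4), and for two elements of $R_M^+$ use (3.1). Also $R=R'\sqcup(-R')$. Hence $R'$ is a positive system (Bourbaki, *Lie* VI §1.7, Cor. 1 of Prop. 20). Let $\Pi$ be its simple roots, $\Pi_K=\Pi\cap R_K$, $\Pi_M=\Pi\cap R_M$ (so $\Pi_M\subset R_M^+$), and let $n_i(\alpha)$ be the coefficient of $\alpha_i\in\Pi$ in $\alpha$.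

Every $\alpha\in R'$ is a sum of simple roots all of whose partial sums are roots: if $\alpha$ is not simple, some simple $\alpha_i$ has $\langle\alpha,\alpha_i\rangle>0$, then $\alpha-\alpha_i$ is again a positive root, and one continues. Follow such a chain. As long as only elements of $\Pi_K$ have been used, the partial sum lies in $R_K$. When the first element of $\Pi_M$ enters, the partial sum lies in $R_M^+$ by (F4). After that, adding an element of $\Pi_K$ keeps it in $R_M^+$ by (F4), and adding an element of $\Pi_M$ keeps it in $R_M^+$ by (3.1). Hence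
$$R_M^+=\{\alpha\in R': n_i(\alpha)>0\text{ for some }\alpha_i\in\Pi_M\},\qquad R_K=\{\alpha\in R: n_i(\alpha)=0\ \text{for all }\alpha_i\in\Pi_M\}.\tag{7.1}$$
If $\lambda$ is quasi-Kähler, then along the same chain $\lambda$ starts at $\lambda_{\alpha_i}$ when the first $\alpha_i\in\Pi_M$ enters, does not change when an element of $\Pi_K$ is added (F4), and grows by $\lambda_{\alpha_i}$ when a further $\alpha_i\in\Pi_M$ is added (6.2). So
$$\lambda_\alpha=\sum_{\alpha_i\in\Pi_M}n_i(\alpha)\lambda_{\alpha_i}\qquad(\alpha\in R_M^+).\tag{7.2}$$
We also record that the linear functional $h=\sum_{\alpha_i\in\Pi_M}n_i$ vanishes on $R_K$ and is positive on $R_M^+$.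

**Step 2: reduction to simple $G$.** The purpose is to write $(M,J,\lambda)$ as a product over the simple ideals of $\mathfrak g$. Let $\widetilde G=\prod G_s$ be the universal cover of $G$, with simple factors $G_s$; it is compact. The group $K$ is connected, being the centralizer of a torus. Let $\widetilde K$ be its preimage and $\widetilde K_0$ the identity component. Then $\widetilde K_0$ contains a maximal torus of $\widetilde G$, hence the center of $\widetilde G$, hence the covering kernel. Since $\widetilde K_0$ surjects onto $K$, we get $\widetilde K=\widetilde K_0$. So $M=\widetilde G/\widetilde K$ with $\widetilde K$ connected; in particular every flag manifold is simply connected.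

Since $\mathfrak k^{\mathbb C}$ is $\mathfrak t^{\mathbb C}$ plus root spaces, $\mathfrak k=\bigoplus\mathfrak k_s$, hence $\widetilde K=\prod K_s$ with $K_s$ connected and $M=\prod G_s/K_s$. At the origin $J$ preserves $\mathfrak m=\bigoplus\mathfrak m_s$ and $\lambda$ is orthogonal for it, and both tensors are $\widetilde G$-invariant. Hence $(M,J,\lambda)$ is a product of invariant structures on the $G_s/K_s$. Factors with no simple root in $\Pi_M$ are points and are discarded. Everything above is stated root by root, so it applies to each factor.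

## 8. At most one simple root outside $R_K$

We now prove (b)$\Rightarrow$(c) of Theorem 1, in this section and the next three. Assume that $(J,\lambda)$ is quasi-Kähler and satisfies $(\ast)$. By Proposition 1, $J$ is integrable. By Section 7 we may take $G$ simple and simply connected and $M$ not a point. By Lemma 2 there are no bad pairs.

**Step 3: $|\Pi_M|=1$.** The purpose is to reduce the metric to one parameter. Suppose $\alpha_i\neq\alpha_j$ lie in $\Pi_M$. The Dynkin diagram is a connected tree; let $\alpha_i=\gamma_0,\gamma_1,\dots,\gamma_r=\alpha_j$ be the path joining them, and $\beta=\gamma_1+\dots+\gamma_r$. Sums of consecutive nodes on a path are roots: if $\gamma_a+\dots+\gamma_b$ is a root, its inner product with $\gamma_{b+1}$ is $\langle\gamma_b,\gamma_{b+1}\rangle<0$, so $\gamma_a+\dots+\gamma_{b+1}$ is a root. Thus $\beta$ and $\alpha_i+\beta$ are roots, and $\alpha_i,\beta\in R_M^+$ by (7.1). But $\beta-\alpha_i$ has coefficient $-1$ at $\alpha_i$ and $+1$ at $\alpha_j$, so it is not a root. So $(\alpha_i,\beta)$ is a bad pair, a contradiction. This is the general form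 of what we saw on $SU(3)/T$.

Therefore $\Pi_M=\{\alpha_j\}$ for one $j$, and by (7.1), (7.2)
$$R_M^+=\{n_j>0\},\qquad R_K=\{n_j=0\},\qquad \lambda_\alpha=c\,n_j(\alpha)\ \ (\alpha\in R_M^+),\quad c>0.\tag{8.1}$$
Let $m$ be the coefficient of $\alpha_j$ in the highest root.

## 9. Coefficient one: symmetric pairs

**Step 4: if $m=1$, then $(M,J,\lambda)$ is itself a compact irreducible Hermitian symmetric space.** The purpose is to produce the geodesic symmetry and to identify the isometry group. Here $n_j=1$ on $R_M^+$. So $\lambda=c(-B)$; also $\alpha+\beta\notin R$ for $\alpha,\beta\in R_M^+$, and if $\alpha-\beta\in R$ then $\alpha-\beta\in R_K$. Hence $[\mathfrak m,\mathfrak m]\subset\mathfrak k$.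

Simple roots take imaginary values on $\mathfrak t$ and are independent, so there is $Z\in\mathfrak t$ with $\alpha(Z)=i\pi n_j(\alpha)$ for all $\alpha\in R$. Let $s=\exp Z\in T\subset K$. Then $\operatorname{Ad}(s)$ acts on $\mathfrak g_\alpha$ as $e^{i\pi n_j(\alpha)}$, so it is $1$ on $\mathfrak k$ and $-1$ on $\mathfrak m$. Thus $s$ acts on $M$ as a holomorphic isometry that fixes the origin and has differential $-1$ there. By homogeneity, $(M,J,\lambda)$ is a compact Hermitian symmetric space.

It is irreducible. Let $\mathfrak m=\mathfrak m'\oplus\mathfrak m''$ be a $K$-invariant orthogonal splitting. Then $[\mathfrak m',\mathfrak m'']\subset\mathfrak k$, and $B([\mathfrak m',\mathfrak m''],\mathfrak k)=B(\mathfrak m',[\mathfrak m'',\mathfrak k])\subset B(\mathfrak m',\mathfrak m'')=0$. Since $B$ is negative definite on $\mathfrak k$, $[\mathfrak m',\mathfrak m'']=0$. So $\mathfrak m'+[\mathfrak m',\mathfrak m']$ is stable under $\operatorname{ad}\mathfrak k$, under $\operatorname{ad}\mathfrak m'$ (as $[\mathfrak m',\mathfrak m']\subset\mathfrak k$), and under $\operatorname{ad}\mathfrak m''$,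 which kills it by Jacobi. It is an ideal of the simple algebra $\mathfrak g$, hence $0$ or $\mathfrak g$, and $\mathfrak m'$ is $0$ or $\mathfrak m$.

Finally, conjugation by $s$ makes $(G,K)$ a Riemannian symmetric pair: its fixed algebra is $\mathfrak k$, and $K$ is connected. The kernel of the action on $M$ is finite, so by Helgason (*Differential Geometry, Lie Groups, and Symmetric Spaces*, Thm V.4.1) the image of $G$ in the isometry group is the identity component $G'$. So $J$ and $\lambda$ are $G'$-invariant, and $(M,J,\lambda)$ is one of the $(M_i,g_i)$.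

## 10. Bad pairs when the coefficient is at least two, and where they run out

A sensible plan at this point is to show that $m\ge2$ always produces a bad pair, so that every factor is a symmetric pair. It works at once in one large class.

**Step 5: simply laced types with $m\ge2$ do not occur.** The purpose is to find a bad pair. Build the highest root by a chain of simple roots with all partial sums roots. Since $m\ge2$, at some step $\alpha_j$ is added to a partial sum $\beta$ with $n_j(\beta)\ge1$. Put $\alpha=\alpha_j$; then $\alpha,\beta\in R_M^+$ and $\alpha+\beta\in R$. Normalize roots to $|\cdot|^2=2$. From $|\alpha+\beta|^2=2$ we get $\langle\alpha,\beta\rangle=-1$, so $|\alpha-\beta|^2=6$ and $\alpha-\beta\notin R$. This is a bad pair.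

With two root lengths the plan breaks down already in rank two. Take $B_2$ with $\alpha_1=e_1-e_2$, $\alpha_2=e_2$ and $j=2$. Then $n_2$ is the pairing with $e_1+e_2$, so $R_M^+=\{e_1,e_2,e_1+e_2\}$, $R_K=\{\pm(e_1-e_2)\}$, $\lambda_{e_1}=\lambda_{e_2}=c$, $\lambda_{e_1+e_2}=2c$, and $m=2$. The only pair with sum in $R$ is $e_1,e_2$, and its difference is a root, so it is not bad. Let us compute all the curvatures by Lemma 1, writing $\langle e_i,e_k\rangle=\kappa\,\delta_{ik}$ (with $\delta_{ik}$ the Kronecker symbol) and $\{i,k\}=\{1,2\}$:

* for $(\alpha,\beta)=(e_i,e_k)$: $\langle\alpha,\beta\rangle=0$ and $\beta-\alpha\in R_K$, so the value is $|N_{e_ie_k}|^2\frac{c^2}{2c}>0$;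
* for $(e_i,e_1+e_2)$: the sum is not a root, $\beta-\alpha=e_k\in R_M^+$, and (F3) applied to $-e_i,\ e_1+e_2$ gives $|N_{-e_i,e_1+e_2}|^2=\kappa$, so the value is $2c\kappa-c\kappa=c\kappa>0$;
* for $(e_1+e_2,e_i)$: the sum is not a root and $\beta-\alpha=-e_k\notin R_M^+$, so the value is $c\kappa>0$;
* for $(\alpha,\alpha)$: the value is $\lambda_\alpha|\alpha|^2>0$.

So $(\ast)$ holds, strictly, although the isotropy representation has two summands and $(G,K)$ is not a symmetric pair. No further use of $(\ast)$ can exclude this case. The way out is that $G$ need not be the full isometry group. A pair that survives the search for bad pairs should be compared with a Hermitian symmetric space of a larger group on which $G$ acts transitively. First we carry the search to the end.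

**Step 6: the non-simply-laced types.** The purpose is to find every $(\text{type},\alpha_j)$ with $m\ge2$ and no bad pair. Coordinates are the standard ones, with the Euclidean pairing.

For $B_n$, $n\ge2$: $\alpha_i=e_i-e_{i+1}$ for $i<n$, $\alpha_n=e_n$, and $n_j=\langle\cdot,e_1+\dots+e_j\rangle$ since $e_k=\alpha_k+\dots+\alpha_n$. The highest root is $e_1+e_2$. For $j=1$, $m=1$. For $2\le j\le n-1$ take $\alpha=e_1-e_n$, $\beta=e_2+e_n$. Both have $n_j=1$; $\alpha+\beta=e_1+e_2\in R$, and $\alpha-\beta=e_1-e_2-2e_n\notin R$. This is a bad pair. Only $(B_n,\alpha_n)$ remains.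

For $C_n$, $n\ge3$: $\alpha_i=e_i-e_{i+1}$ for $i<n$, $\alpha_n=2e_n$, highest root $2e_1$. For $j=n$, $n_n$ is half the sum of the coordinates and $m=1$. For $j<n$, $n_j=\langle\cdot,e_1+\dots+e_j\rangle$. For $2\le j\le n-1$ the same $\alpha=e_1-e_n$, $\beta=e_2+e_n$ form a bad pair. Only $(C_n,\alpha_1)$ remains.

For $F_4$, with roots $\pm e_i$, $\pm e_i\pm e_k$ ($i\ne k$), $\frac12(\pm1,\pm1,\pm1,\pm1)$, and $\alpha_1=e_2-e_3$, $\alpha_2=e_3-e_4$, $\alpha_3=e_4$, $\alpha_4=\frac12(e_1-e_2-e_3-e_4)$: the coefficients $n_1,\dots,n_4$ are the pairings with $(1,1,0,0)$, $(2,1,1,0)$, $(3,1,1,1)$, $(2,0,0,0)$, as one checks on the $\alpha_i$. For $j=1,2,3$ take $\alpha=e_1-e_3$, $\beta=e_2+e_3$; the values $(n_j(\alpha),n_j(\beta))$ are $(1,1),(1,2),(2,2)$, the sum $e_1+e_2$ is a root, and the difference $e_1-e_2-2e_3$ is not. For $j=4$ take $\alpha=\frac12(1,1,1,1)$, $\beta=\frac12(1,-1,-1,-1)$, both with $n_4=1$; the sum $e_1$ is a root, and the difference $(0,1,1,1)$ is not. So $F_4$ does not occur.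

For $G_2$, with $\alpha_1$ short, $\alpha_2$ long and positive roots $\alpha_1,\ \alpha_2,\ \alpha_1+\alpha_2,\ 2\alpha_1+\alpha_2,\ 3\alpha_1+\alpha_2,\ 3\alpha_1+2\alpha_2$: for $j=2$ the roots $\alpha_2$ and $3\alpha_1+\alpha_2$ have sum $3\alpha_1+2\alpha_2\in R$ and difference $3\alpha_1\notin R$ up to sign, a bad pair. Only $(G_2,\alpha_1)$ remains.

Three cases are left with $m\ge2$: $(B_n,\alpha_n)$ with $n\ge2$, $(C_n,\alpha_1)$ with $n\ge3$, and $(G_2,\alpha_1)$.

## 11. $SO(2n+1)$, $Sp(n)$ and $G_2$ acting on larger Hermitian symmetric spaces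

**Step 7: a transitive action with the right stabilizer.** The purpose is to prove the following claim: in the three cases, $G$ acts transitively by holomorphic isometries on a compact irreducible Hermitian symmetric space $(N,J_N,g)$, and the stabilizer of some point is $K$. Here $N=SO(2n+2)/U(n+1)$, $\mathbb CP^{2n-1}$, $Q^5$ respectively.

We identify $(\mathfrak g,\mathfrak t,\Pi)$ with the standard model of its type, so that $G=\mathrm{Spin}(2n+1)$, $Sp(n)$ or $G_2$. The space $N$ is a flag manifold of its isometry group, hence simply connected by Step 2. Since $G$ is connected, the homotopy sequence of $G\to N$ shows that stabilizers are connected. So it suffices to check transitivity, and that the stabilizer algebra of some point contains $\mathfrak t$ and has root set $\{n_j=0\}=R_K$.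

*A remark on weight vectors.* Let $V$ be a unitary representation of $G$, $v\in V$ a weight vector of weight $\mu$, and $\mathfrak s\subset\mathfrak g$ the stabilizer algebra of $[v]\in\mathbb P(V)$. Put $\mathfrak q=\{X\in\mathfrak g^{\mathbb C}:Xv\in\mathbb Cv\}$. Then $\mathfrak s=\mathfrak g\cap\mathfrak q$, so $\mathfrak s^{\mathbb C}=\mathfrak q\cap\overline{\mathfrak q}$, and $\mathfrak t\subset\mathfrak s$. A root $\alpha$ is a root of $\mathfrak s^{\mathbb C}$ if and only if $E_\alpha v$ and $E_{-\alpha}v$ both lie in $\mathbb Cv$. Since their weights $\mu\pm\alpha$ differ from $\mu$, this means $E_{\alpha}v=E_{-\alpha}v=0$. In that case $0=H_\alpha v=\langle\mu,\alpha\rangle v$, so $\alpha\perp\mu$. Conversely, if $\mu\pm\alpha$ are not weights of $V$, then $\alpha$ is a root of $\mathfrak s^{\mathbb C}$.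

*$C_n$.* Let $Sp(n)$ act on $V=\mathbb C^{2n}$, with weights $\pm e_i$, and take $\mu=e_1$. The roots orthogonal to $e_1$ are the $2(n-1)^2$ roots with zero $e_1$-coordinate, and for these $e_1\pm\alpha$ has at least two nonzero coordinates or a coordinate $\pm2$, so it is not a weight. So the roots of $\mathfrak s$ are exactly $\{n_1=0\}=R_K$. The orbit of $[v]$ has dimension $(2n^2+n)-(n+2(n-1)^2)=4n-2=\dim_{\mathbb R}\mathbb CP^{2n-1}$. Being compact and open it is all of $\mathbb CP^{2n-1}$. The action preserves the Fubini–Study metric, since it is unitary.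

*$G_2$.* Let $G_2\subset SO(7)$ act on $V=\mathbb C^7$, whose nonzero weights are the six short roots. Take $\mu=2\alpha_1+\alpha_2$. The invariant quadratic form vanishes on $v$, because its value would have weight $2\mu\ne0$. So $[v]$ lies in the quadric $Q^5\subset\mathbb CP^6$ of isotropic lines. Normalize $|\text{short}|^2=1$; then $|\text{long}|^2=3$, $\langle\alpha_1,\alpha_2\rangle=-\frac32$, and $\langle\mu,\alpha_2\rangle=-3+3=0$. The rank is two, so the roots orthogonal to $\mu$ are $\pm\alpha_2$. Since $|\mu\pm\alpha_2|^2=4$, the vectors $\mu\pm\alpha_2$ are not weights. Hence $\mathfrak s$ has roots $\{\pm\alpha_2\}=\{n_1=0\}=R_K$. The orbit has dimension $14-4=10=\dim_{\mathbb R}Q^5$, so it is all of the connected space $Q^5$. The action is through $SO(7)$, so it is by holomorphic isometries of $Q^5=SO(7)/SO(2)SO(5)$.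

*$B_n$.* The space $N=SO(2n+2)/U(n+1)$ consists of the orthogonal complex structures $I$ on $\mathbb R^{2n+2}$ that induce a fixed orientation; it is irreducible Hermitian symmetric, as $n+1\ge3$. Let $SO(2n+1)$ be the stabilizer in $SO(2n+2)$ of a unit vector $e_0$. An element $I\in N$ amounts to the unit vector $f=Ie_0\in e_0^\perp$ together with an orthogonal complex structure on $\{e_0,f\}^\perp\cong\mathbb R^{2n}$ of determined orientation. The group $SO(2n+1)$ is transitive on the sphere $S^{2n}$ of such $f$, the stabilizer of $f$ is $SO(2n)$, and $SO(2n)$ is transitive on the orthogonal complex structures of $\mathbb R^{2n}$ with given orientation, with stabilizer $U(n)$. So the action is transitive with stabilizer $U(n)\subset SO(2n)\subset SO(2n+1)$. For the standard structure, which rotates each coordinate plane of $\mathbb R^{2n}$ by a quarter turn (choose the fixed orientation accordingly), $U(n)$ contains the standard torus and its roots are $\pm(e_i-e_k)$, that is, $\{n_n=0\}=R_K$. The claim is proved.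

**Step 8: comparing the two structures on $M$.** The purpose is to show that the structure pulled back from $N$ agrees with $(J,\lambda)$ up to sign and scale. Let $F:M=G/K\to N$ be the equivariant diffeomorphism given by Step 7, and put $J'=F^*J_N$, $\lambda'=F^*g$. These are $G$-invariant, so they have the form described in Section 2; $J'$ is integrable and $\lambda'$ is $J'$-Kähler. Let $R_M^{+\prime}$ be the set of roots with $\epsilon'=1$.

By Step 1 applied to $J'$, there is a linear functional $h'$ on the span of $R$ that vanishes on $R_K$ and is positive on $R_M^{+\prime}$. The set $R_K=\{n_j=0\}$ contains all simple roots except $\alpha_j$, so the functionals vanishing on it form the line spanned by $n_j$. Hence $h'$ is a nonzero multiple of $n_j$, and $R_M^{+\prime}=\{\alpha\in R_M:h'(\alpha)>0\}=\pm R_M^+$. So $J'=\pm J$. In either case $\lambda'$ is Kähler for $J$, because changing the sign of the complex structure only changes the sign of $\omega$. Now (7.2) for $(J,\lambda')$ gives $\lambda'_\alpha=c'n_j(\alpha)$ on $R_M^+$, so $\lambda'=\frac{c'}c\lambda$ by (8.1). Rescale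 $g$ so that $F^*g=\lambda$.

**Step 9: correcting the sign.** The purpose is to end with an isometric biholomorphism. If $J'=J$, then $F:(M,J,\lambda)\to(N,J_N,g)$ is one. Suppose $J'=-J$. In types $B_n,C_n,G_2$ the Weyl group contains $-1$ (Bourbaki VI, Planches); let $n_0\in N_G(T)$ represent it. Then $\operatorname{Ad}(n_0)$ maps $\mathfrak g_\alpha$ to $\mathfrak g_{-\alpha}$, hence preserves $\mathfrak k$. As $K$ is connected, $n_0Kn_0^{-1}=K$, and $\tau(gK)=n_0gn_0^{-1}K$ is a well-defined diffeomorphism of $M$. It satisfies $\tau\circ L_g=L_{n_0gn_0^{-1}}\circ\tau$, so $\tau^*J$ and $\tau^*\lambda$ are again $G$-invariant and are determined at the origin, where $d\tau_o=\operatorname{Ad}(n_0)|_{\mathfrak m}$. Since $\operatorname{Ad}(n_0)$ preserves $B$ and each $\mathfrak m_\alpha$, and exchanges $\mathfrak g_\alpha$ with $\mathfrak g_{-\alpha}$, we get $\tau^*\lambda=\lambda$ and $\tau^*J=-J$. Then $(F\circ\tau)^*J_N=\tau^*(-J)=J$ and $(F\circ\tau)^*g=\tau^*\lambda=\lambda$, so $F\circ\tau$ is an isometric biholomorphism $(M,J,\lambda)\to(N,J_N,g)$.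

This proves (b)$\Rightarrow$(c) of Theorem 1. Since (a)$\Rightarrow$(b) is trivial, the conjecture is proved.

## 12. Normal metrics: Theorem 2 and the converse in Theorem 1

For (c)$\Rightarrow$(a) and for Theorem 2 we need all $(1,0)$-vectors, not only root vectors. For the metric $-B$ the curvature is a complete square.

**Proposition 2.** If $J$ is integrable and $\lambda=-B$, then for $X,Y\in\mathfrak m^{1,0}$, with $A$ the component of $[\overline X,Y]$ in $\mathfrak k^{\mathbb C}\oplus\mathfrak m^{0,1}$,
$$\Omega(X,\overline X,Y,\overline Y)=-B(A,\overline A)\ge0 .$$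

*Proof.* Put $\mathfrak n=\mathfrak m^{1,0}$. By (3.1), $[\mathfrak n,\mathfrak n]\subset\mathfrak n$. Let $\pi:\mathfrak g^{\mathbb C}\to\mathfrak n$ be the projection along $\mathfrak p=\mathfrak k^{\mathbb C}\oplus\overline{\mathfrak n}$. The form $B$ pairs $\mathfrak n$ only with $\overline{\mathfrak n}$ and $\mathfrak k^{\mathbb C}$ only with itself; in particular $B(\mathfrak p,\overline{\mathfrak n})=0$.

By (1.2), $\Lambda(\overline X)Y=\pi[\overline X,Y]$. Also
$$\lambda(\Lambda(X)Y,\overline W)=B(Y,[X,\overline W]_{0,1})=B(Y,[X,\overline W])=-B([X,Y],\overline W)=\lambda([X,Y],\overline W),$$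
so $\Lambda(X)Y=[X,Y]$. Since also $[\mathfrak k^{\mathbb C},\mathfrak n]\subset\mathfrak n$ by (F4), we have on $\mathfrak n$
$$\Lambda(U_{\mathfrak m})+\operatorname{ad}(U_{\mathfrak k})=\pi\circ\operatorname{ad}U\qquad\text{for all }U\in\mathfrak g^{\mathbb C}.$$
Use this with $U=[X,\overline X]$ in (1.1), then Jacobi:
$$\Omega(X,\overline X)Y=\pi[X,\pi[\overline X,Y]]-\pi[\overline X,[X,Y]]-\pi[[X,\overline X],Y]=\pi[X,\pi[\overline X,Y]]-\pi[X,[\overline X,Y]]=-\pi[X,A].$$
Because $B(\mathfrak p,\overline{\mathfrak n})=0$, the projection can be dropped against $\overline Y$: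
$$\Omega(X,\overline X,Y,\overline Y)=B(\pi[X,A],\overline Y)=B([X,A],\overline Y)=-B(A,[X,\overline Y]).$$
Now $[X,\overline Y]=\overline{[\overline X,Y]}=\overline{\pi[\overline X,Y]}+\overline A$, and $B(A,\overline{\pi[\overline X,Y]})\in B(\mathfrak p,\overline{\mathfrak n})=0$. So the value is $-B(A,\overline A)\ge0$. $\square$

*Proof of Theorem 2.* (i)$\Rightarrow$(iii) is Proposition 2; (iii)$\Rightarrow$(ii) and (ii)$\Rightarrow$(iv) are immediate; (iv)$\Rightarrow$(i) is Proposition 1. $\blacksquare$

*Proof of Theorem 1, (c)$\Rightarrow$(a).* An isometric biholomorphism carries the Chern connection to the Chern connection. The Chern connection of a product is the product connection, since the latter has the defining properties. So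
$$\Omega(X,\overline X,Y,\overline Y)=\sum_i\Omega_i(X_i,\overline{X_i},Y_i,\overline{Y_i}).\tag{12.1}$$
On each $M_i=G'/K'$ there is one isotropy summand, so $g_i$ is a constant multiple of $-B$; the complex structure is integrable, and a constant factor changes neither the connection nor signs. Each term is $\ge0$ by Proposition 2. $\blacksquare$

## 13. The list of Theorem 3 and strict positivity

*The list.* Integrability is Proposition 1. That $\Pi_M$ is empty or a single root on each simple ideal, and $\lambda_\alpha=c\,n_j(\alpha)$, is Step 3. The possible pairs are those of Steps 4 to 6, and the identifications with $SO(2n+2)/U(n+1)$, $\mathbb CP^{2n-1}$ and $Q^5$ are Steps 7 to 9.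

*The converse.* The purpose is to see that every entry of the list is Griffiths semi-positive. On each factor let $R_K=\{n_j=0\}$, $R_M^+=\{n_j>0\}$ and $\lambda_\alpha=c\,n_j(\alpha)$ for $\alpha\in R_M^+$. The function $n_j$ is constant on each complex irreducible $K$-submodule, because its roots differ by sums of elements of $R_K$; so $J$ and $\lambda$ are invariant structures. By additivity of $n_j$ and (3.1), $J$ is integrable.

The metric is quasi-Kähler. By $T$-invariance $d\omega$ can be nonzero only on triples of root vectors whose roots lie in $R_M$ and sum to zero. For type $(2,1)$ these roots are $\alpha,\beta,-(\alpha+\beta)$ with $\alpha,\beta,\alpha+\beta\in R_M^+$, and (6.1) vanishes since $n_j$ is additive. Type $(1,2)$ follows by conjugation.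

Now Step 4 used only the form of $J$ and $\lambda$ in (8.1), and Steps 7 to 9 also used only (8.1). None of them used curvature. So each factor is isometrically biholomorphic to a compact irreducible Hermitian symmetric space, and (c)$\Rightarrow$(a) of Theorem 1 gives semi-positivity.

*Strict positivity.* We use the product in (c). If $p\ge2$, take nonzero $X,Y$ tangent to different factors; then (12.1) gives $\Omega(X,\overline X,Y,\overline Y)=0$. If $p=1$ and $M_1=G'/K'$ has rank at least $2$, there are two strongly orthogonal roots $\alpha,\beta\in R_M^+$, that is, $\alpha\pm\beta\notin R$ (Harish-Chandra; Helgason, Ch. VIII §7). Then $[\overline{E_\alpha},E_\beta]=0$, so $A=0$ in Proposition 2 and $\Omega(E_\alpha,\overline{E_\alpha},E_\beta,\overline{E_\beta})=0$. So strict positivity forces $p=1$ and rank one.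

The compact irreducible Hermitian symmetric spaces of rank one are the $\mathbb CP^n$ (Helgason, Ch. X), and their invariant metrics are the Fubini–Study metrics. These are strictly positive, and Proposition 2 shows it directly. For $\mathbb CP^n=SU(n+1)/S(U(1)\times U(n))$ the vectors of one type are $X=\begin{pmatrix}0&x\\0&0\end{pmatrix}$ with $x\in\mathbb C^n$ a row. For $Y$ given by $y$, the bracket $[\overline X,Y]=-[X^*,Y]$ lies in $\mathfrak k^{\mathbb C}$, so it equals $A$. Its lower right block is $-x^*y$, which is nonzero when $x,y\ne0$. Hence $-B(A,\overline A)>0$. $\blacksquare$
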